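# Sums of two Lüroth sets with complementary digit ranges

## Lüroth digits, digit-restricted sets, and sums modulo 1

**Definition (Lüroth map and digits).** The intervals $\left(\tfrac1d,\tfrac1{d-1}\right]$, $d=2,3,\ldots$, partition $(0,1]$. Define $T:(0,1]\to(0,1]$ by
$$T(x)=d(d-1)x-(d-1)\qquad\text{for } x\in\left(\tfrac1d,\tfrac1{d-1}\right].$$
The $n$-th Lüroth digit of $x$ is $d_n(x)=d$ if and only if $T^{n-1}(x)\in\left(\tfrac1d,\tfrac1{d-1}\right]$. Digits lie in $\mathbb N\setminus\{1\}$.

On each interval $T$ is increasing, affine and onto $(0,1]$. Its inverse branch there is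
$$f_d(y)=\frac1d+\frac{y}{d(d-1)},$$
which maps $(0,1]$ increasingly onto $\left(\tfrac1d,\tfrac1{d-1}\right]$ and contracts distances by the factor $\tfrac1{d(d-1)}\le\tfrac12$. We also apply $f_d$ at $0$, where $f_d(0)=\tfrac1d$.

**Example.** For $x=\tfrac23$ we have $d_1=2$ and $T(x)=2\cdot\tfrac23-1=\tfrac13$. Since $\tfrac13\in(\tfrac14,\tfrac13]$, $d_2=4$ and $T(\tfrac13)=12\cdot\tfrac13-3=1$. Finally $T(1)=1$ with digit $2$. So the digits of $\tfrac23$ are $2,4,2,2,2,\ldots$. For $x=\tfrac25\in(\tfrac13,\tfrac12]$ the first digit is $3$ and $T(\tfrac25)=6\cdot\tfrac25-2=\tfrac25$, so all digits are $3$.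

**The expansion.** Since $x=f_{d_1}(Tx)=f_{d_1}f_{d_2}(T^2x)=\cdots$ and the $f_d$ contract by at least $\tfrac12$, the number $x$ is the limit of $f_{d_1}\circ\dots\circ f_{d_n}(0)$. Written out, this is
$$x=\frac{1}{d_1}+\sum_{n\ge 2}\frac{1}{d_1(d_1-1)\cdots d_{n-1}(d_{n-1}-1)\,d_n}.\tag{1}$$
Conversely, every sequence $(d_n)$ in $\mathbb N\setminus\{1\}$ is the digit sequence of a point of $(0,1]$. Indeed, the partial sums $f_{d_1}\circ\dots\circ f_{d_n}(0)$ increase and are bounded by $1$, so their limit $S(d_1,d_2,\ldots)$ lies in $(0,1]$. By continuity $S(d_1,d_2,\ldots)=f_{d_1}(S(d_2,d_3,\ldots))$. Hence $S(d_1,d_2,\ldots)$ has first digit $d_1$, and $T$ sends it to $S(d_2,d_3,\ldots)$. Repeating, all its digits are as prescribed. In particular the expansion (1) of $x$ is unique. All expansions here are infinite: for instance $1=\tfrac12+\tfrac14+\tfrac18+\cdots$ has all digits $2$.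

**Definition (digit-restricted sets).** For $A\subseteq\mathbb N\setminus\{1\}$ let $L_A=\{x\in(0,1]:d_n(x)\in A\text{ for all }n\}$. For $k\in\mathbb N\setminus\{1\}$ put $L_{\le k}=L_{\{2,\ldots,k\}}$ and $L_{\ge k}=L_{\{k,k+1,\ldots\}}$.

**Example.** $L_{\ge2}=(0,1]$, $L_{\le2}=\{1\}$, $L_{\{3\}}=\{\tfrac25\}$. The number $\tfrac23$ is in $L_{\le4}$ but not in $L_{\le3}$.

From the discussion above, $L_A=\bigcup_{d\in A}f_d(L_A)$.

**Definition (sums and congruence).** For $A,B\subseteq\mathbb R$ let $A+B=\{a+b:a\in A,b\in B\}$. Write $A\equiv B\bmod 1$ if $A+\mathbb Z=B+\mathbb Z$.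

**Example.** $(1,2]\equiv\mathbb R\bmod1$. More generally a half-open interval of length at least $1$ meets every class mod $1$, and an interval of length less than $1$ does not. For instance $(\tfrac25,1]\not\equiv\mathbb R\bmod 1$, since it contains no number congruent to $\tfrac15$.

**The problem.** The sets $L_{\le k}$ and $L_{\ge k}$ use complementary ranges of digits that overlap in the single digit $k$. Is it true that for every $k\in\mathbb N\setminus\{1\}$
$$L_{\le k}+L_{\ge k}\equiv\mathbb R\bmod1\ ?$$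
In words: is every real number, up to an integer, the sum of a number with small digits and a number with large digits? The problem comes from Maiken Gravgaard, Ying Wai Lee, "Decomposition of real numbers into sums of Lüroth sets", arXiv:2506.12513 (2025). Two facts are known: $L_{\le k+2}+L_{\ge k}\equiv\mathbb R\bmod1$ for every $k\in\mathbb N\setminus\{1\}$, and $\operatorname{diam}(L_{\le k}+L_{\ge k})=1$. The answer is yes.

For $k=2$ there is nothing to do: $L_{\le2}+L_{\ge2}=\{1\}+(0,1]=(1,2]$. From $k=3$ on both sets have gaps.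

## The extreme points $m_k$ and the statements

We first locate the two sets. For $k\ge2$ let
$$m_k=\frac{k-1}{k^2-k-1}=\frac1{k-\frac1{k-1}}\in(0,1].$$
Then $m_2=1$, $m_3=\tfrac25$, $m_4=\tfrac3{11}$, and $m_k$ is strictly decreasing, because $k-\frac1{k-1}$ is strictly increasing. Solving $m=\frac1k+\frac m{k(k-1)}$ gives $m=m_k$, so $f_k(m_k)=m_k$: the point $m_k$ has all digits $k$. Also $m_k=f_k(m_k)\le f_k(1)=\frac1{k-1}$.

**$L_{\ge k}\subset(0,m_k]$, with maximum $m_k$ and infimum $0$ not attained.** Let $s=\sup L_{\ge k}$. If $y\in L_{\ge k}$ has first digit $d\ge k$, then $Ty\in L_{\ge k}$, so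
$$y=\frac1d+\frac{Ty}{d(d-1)}\le\frac1k+\frac s{k(k-1)}=f_k(s).$$
Hence $s\le f_k(s)$, which rearranges to $s\le m_k$. The value $m_k$ is attained. Points with first digit $d$ are at most $\frac1{d-1}$, so the infimum is $0$, and $0\notin(0,1]$.

**$L_{\le j}\subset[m_j,1]$, both ends attained.** Let $i=\inf L_{\le j}$. If $x\in L_{\le j}$ has first digit $d\le j$, then $x\ge f_d(i)$. When $d<j$, moreover, $f_d(i)\ge\frac1d\ge\frac1{j-1}\ge f_j(i)$. So $x\ge f_j(i)$ in all cases, hence $i\ge f_j(i)$, that is, $i\ge m_j$. The point $m_j$ (all digits $j$) and the point $1$ (all digits $2$) belong to $L_{\le j}$.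

Consequently, for all $j,k\ge2$ and $r>0$,
$$L_{\le j}+rL_{\ge k}\subset(m_j,\,1+r\,m_k],\tag{2}$$
with infimum $m_j$ (not attained) and maximum $1+rm_k$ (attained). For $j=k$, $r=1$ the right side has length exactly $1$. So there is no slack: to cover $\mathbb R$ mod $1$ we must fill the whole interval.

**Theorem A.** For $j,k\in\mathbb N\setminus\{1\}$: $L_{\le j}+L_{\ge k}\equiv\mathbb R\bmod1$ if and only if $j\ge k$. In particular $L_{\le k}+L_{\ge k}\equiv\mathbb R\bmod 1$ for every $k\in\mathbb N\setminus\{1\}$. Moreover $L_{\le k}+L_{\ge k}=(m_k,1+m_k]$.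

The proof constantly rescales one set against the other, so it is natural to put the scale $r$ into the statement.

**Theorem B.** Let $j\ge k\ge3$ and $r>0$. If
$$\frac{m_j}{2m_k}\ \le\ r\ \le\ k(k+1)\,\frac{1-m_j}{1-m_k},\tag{3}$$
then $L_{\le j}+rL_{\ge k}=(m_j,1+r\,m_k]$. If (3) fails, then $L_{\le j}+rL_{\ge k}$ is not an interval. In particular, for $k\ge3$, $L_{\le k}+rL_{\ge k}$ is an interval if and only if $\tfrac12\le r\le k(k+1)$.

The last sentence is (3) with $j=k$. For $k=3$ the range is $\tfrac12\le r\le12$.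

## First digits for $k=3$

Take $j=k=3$, $r=1$. By first digit,
$$L_{\le3}\subset\left[\tfrac25,\tfrac12\right]\cup\left[\tfrac7{10},1\right],\qquad L_{\ge3}\subset\left(\tfrac13,\tfrac25\right]\cup\left(\tfrac14,\tfrac{17}{60}\right]\cup\left(\tfrac15,\tfrac{11}{50}\right]\cup\cdots,$$
because $f_3([\tfrac25,1])=[\tfrac25,\tfrac12]$, $f_2([\tfrac25,1])=[\tfrac7{10},1]$ and $f_d((0,\tfrac25])=\left(\tfrac1d,\tfrac1d+\tfrac{2}{5d(d-1)}\right]$. The target is $(\tfrac25,\tfrac75]$.

If $y$ has first digit $3$, the sums $x+y$ lie in $(\tfrac{11}{15},\tfrac9{10}]\cup(\tfrac{31}{30},\tfrac75]$, and the hole $(\tfrac9{10},\tfrac{31}{30}]$ must be filled with other digits of $y$. First digit $4$ and $x\ge\tfrac7{10}$ give sums in $(\tfrac{19}{20},\tfrac{77}{60}]$. First digit $5$ and $x\ge\tfrac7{10}$ give sums in $(\tfrac9{10},\tfrac{61}{50}]$. So at this level the hole is covered, but the digit of $y$ has to be chosen with care.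

Keep the number $s=\tfrac{14}{15}$ in mind. Digit $3$ is excluded for $y$, since $s$ is in the hole. Digit $4$ is excluded too: with $x\le\tfrac12$ the sum is at most $\tfrac12+\tfrac{17}{60}=\tfrac{47}{60}<s$, and with $x\ge\tfrac7{10}$ it exceeds $\tfrac{19}{20}>s$. So $d_1(y)\ge5$ in any representation of $\tfrac{14}{15}$.

## Gaps against hulls: why condition (3) is necessary

This section proves the second half of Theorem B. In each case one gap at the first digit is too long for the other set to bridge.

**Step 1: $r$ too small.** Suppose $r<\frac{m_j}{2m_k}$. If $d_1(x)=2$, then $x\ge f_2(m_j)=\frac{1+m_j}2$, so $x+ry>\frac12+\frac{m_j}2$ for every $y\in L_{\ge k}$. If $d_1(x)\ge3$, then $x\le\frac12$ and $x+ry\le\frac12+rm_k$. Both kinds of $x$ occur, as $j\ge3$. Since $rm_k<\frac{m_j}2$, the nonempty set $\left(\frac12+rm_k,\frac12+\frac{m_j}2\right]$ is missed, with points of the sum on both sides. The sum is not an interval.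

**Step 2: $r$ too large.** Suppose $r>k(k+1)\frac{1-m_j}{1-m_k}$. If $d_1(y)=k$, then $y>\frac1k$ and $x+ry>m_j+\frac rk$. If $d_1(y)\ge k+1$, then, as $Ty\le m_k$,
$$y\le\frac1{k+1}+\frac{m_k}{k(k+1)}=\frac1k-\frac{1-m_k}{k(k+1)},$$
so
$$x+ry\le1+\frac rk-\frac{r(1-m_k)}{k(k+1)}<1+\frac rk-(1-m_j)=m_j+\frac rk.$$
Both kinds of $y$ occur, and a nonempty interval between the two groups of values is missed. The sum is not an interval. This proves necessity.

It remains to prove sufficiency in Theorem B. From here on fix $j\ge k\ge3$ and $r$ satisfying (3).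

## The reflected set $C$ and the state equation

**Step 1: reflect $L_{\le j}$, so that the point $1$ moves to $0$.** Put
$$a=m_j,\quad b=m_k,\quad p=1-a,\quad \lambda=\frac{1-a}{1-b},\quad B=L_{\ge k},\quad C=1-L_{\le j}.$$
Since $j\ge k\ge 3$, we have $0<a\le b<1$ and $\lambda\ge1$. Then $C\subset[0,p]$, $0\in C$ and $B\subset(0,b]$. Let
$$g_d(c)=1-f_d(1-c)=e_d+\frac c{d(d-1)},\qquad e_d=\frac{d-2}{d-1}.$$
Then $C=\bigcup_{d=2}^jg_d(C)$, and every sequence in $\{2,\ldots,j\}$ codes a point of $C$, namely $1-S(d_1,d_2,\ldots)$.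

**Step 2: describe the first-level gaps of $C$.** We have $e_2=0$, $e_{d+1}-e_d=\frac1{d-1}-\frac1d=\frac1{d(d-1)}$, and $g_j(p)=1-f_j(a)=p$. For $2\le d\le j-1$,
$$g_d(p)=e_d+\frac{1-a}{d(d-1)}=e_{d+1}-\frac a{d(d-1)}.$$
Hence $[0,p]$ is the disjoint union
$$[0,p]=\bigsqcup_{d=2}^jI_d\ \sqcup\ \bigsqcup_{d=2}^{j-1}J_d,\qquad I_d=[e_d,g_d(p)],\quad J_d=\left(e_{d+1}-\tfrac a{d(d-1)},\,e_{d+1}\right),\tag{4}$$
where $I_d=g_d([0,p])$. For $d\le j-1$ both $I_d$ and $J_d$ lie in $[e_d,e_{d+1})$.

**Example.** For $j=3$: $a=\tfrac25$, $p=\tfrac35$, $I_2=[0,\tfrac3{10}]$, $J_2=(\tfrac3{10},\tfrac12)$, $I_3=[\tfrac12,\tfrac35]$.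

**Step 3: restate the goal.** By (2) it suffices to represent every $s\in(a,1+rb]$. Put $\tau=s-1\in(-p,rb]$. We must find
$$c\in C,\ y\in B\quad\text{with}\quad c+\tau=ry;\tag{5}$$
then $s=(1-c)+ry\in L_{\le j}+rL_{\ge k}$.

**Step 4: record what remains after some digits are chosen.** Let $w$ be a finite word over $\{2,\ldots,j\}$ and $v$ a finite word over $\{k,k+1,\ldots\}$. Write $g_w(c')=\gamma+\alpha c'$ and $f_v(y')=\delta+\beta y'$ for the corresponding compositions, and put
$$t=\frac{\gamma+\tau-r\delta}\alpha\quad\text{(offset)},\qquad\rho=\frac{r\beta}\alpha\quad\text{(ratio)}.$$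
Substituting $c=g_w(c')$, $y=f_v(y')$ in (5) and dividing by $\alpha$ gives the equivalent equation
$$c'+t=\rho y'.\tag{6}$$
We call $(t,\rho)$ the state of $(w,v)$. For empty words it is $(\tau,r)$.

**Step 5: update rules.** Appending a letter substitutes $c'=g_d(c'')$ or $y'=f_D(y'')$ in (6):
$$\text{append } d\text{ to }w:\quad(t,\rho)\mapsto\bigl(d(d-1)(t+e_d),\ d(d-1)\rho\bigr),\tag{7}$$
$$\text{append } D\text{ to }v:\quad(t,\rho)\mapsto\left(t-\frac\rho D,\ \frac\rho{D(D-1)}\right).\tag{8}$$
For $d=2$, (7) is simply $(t,\rho)\mapsto(2t,2\rho)$.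

## Splitting hulls and the dead end at $\tfrac{14}{15}$

A natural attack is to keep only the hulls in contact. Call a state linked if $[t,t+p]$ meets $(0,\rho b]$, that is, $-p<t\le\rho b$. The starting state is linked. If we could append letters to both words infinitely often through linked states, we would be done. Indeed, then $|\gamma+\tau-r\delta|=\alpha|t|\le\max(\alpha p,r\beta b)\to0$, so the limit points solve (5). When can we continue?

**(a) If a state is linked and $\rho\ge\frac a{2b}$, some letter $d$ for $w$ keeps it linked.** The interval $(-t,\rho b-t]$ meets $[0,p]$. The new state for $d$ is linked exactly when this interval meets $I_d$. If it meets no $I_d$, it is connected, meets $[0,p]$, and so lies in a single $J_d$. This is impossible: a half-open interval of length $\rho b\ge\frac a2$ does not fit in an open interval of length $\frac a{d(d-1)}\le\frac a2$.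

**(b) If a state is linked and $\rho\le k(k+1)\lambda$, some letter $D$ for $v$ keeps it linked.** The hull $(0,b]$ of $B$ is the disjoint union of the pieces $\left(\frac1D,f_D(b)\right]$, $D\ge k$, and the gaps $\left(f_{D+1}(b),\frac1D\right]$, $D\ge k$. The gap has length $\frac{1-b}{D(D+1)}\le\frac{1-b}{k(k+1)}$. If the closed interval $[t,t+p]$ met no scaled piece, it would lie in one half-open scaled gap of length at most $\rho\frac{1-b}{k(k+1)}\le(1-b)\lambda=p$, which is impossible.

So condition (3) says exactly that both moves are available at the start. But (7) multiplies the ratio by a factor between $2$ and $j(j-1)$, while (8) divides it by $D(D-1)$, and the linked letters $D$ are dictated by the state and not bounded. After a $B$-move the ratio can be below $\frac a{2b}$, and then (a) no longer applies.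

The failure is real. Take $j=k=3$, $r=1$, $s=\tfrac{14}{15}$, so the starting state is $(-\tfrac1{15},1)$. Appending $D=3$ gives $(-\tfrac1{15}-\tfrac13,\tfrac16)=(-\tfrac25,\tfrac16)$. It is linked, since $-\tfrac35<-\tfrac25\le\tfrac1{15}$. But (6) now demands $c'\in(\tfrac25,\tfrac7{15}]$, which lies inside the gap $J_2=(\tfrac3{10},\tfrac12)$. The branch is dead. This is the excluded digit $3$ from before, and indeed $\tfrac16<\tfrac a{2b}=\tfrac12$.

## Zooming with the letter 2, and positive and negative states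

We need a way to raise a ratio that has become too small. Here is one. Since $g_2(c)=\tfrac c2$, we have $2^{-n}C\subset C$. Appending $n$ letters $2$ turns $(t,\rho)$ into $(2^nt,2^n\rho)$. Once the ratio is small, we may therefore double it as often as we like. The price is that the offset doubles too, so it must be at most comparable to the ratio. In the dead branch it was not: offset $-\tfrac25$ against ratio $\tfrac16$.

This suggests how to choose the letters for $v$. Use $B$ only when $t>0$. Then ask $B$ to solve (6) alone, with $c'=0$: we need $y'=t/\rho$. Follow the digits of $t/\rho$ until they leave the set $B$, and at that moment jump over the gap of $B$ to the piece on its right. The overshoot is a fraction of the gap, hence comparable to the ratio. Then zoom. The offset is now at most $0$, and the roles change: ask $C$ to solve for $u=-t$, follow the letters of $u$ until it falls in a gap of $C$, and jump to the piece on the right. Offset positive again.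

**Definition.** A pair $(w,v)$ with state $(t,\rho)$ is **positive** if
$$0<t\le\rho b\quad\text{and}\quad\bigl(t\le3\ \text{ or }\ \rho\le k(k+1)\lambda\bigr).$$
It is **negative** if $t=-u$ with $0\le u<p$ and $\rho\ge\dfrac a{2b}$.

**Example.** For $j=k=3$, $r=1$ (so $a=b=\tfrac25$, $\lambda=1$): the state $(-\tfrac1{15},1)$ is negative, while $(-\tfrac25,\tfrac16)$ is neither. The state $(\tfrac35,576)$ is positive because $\tfrac35\le3$, although $576>12$.

The alternative $t\le3$ is needed because moves on $C$ may make the ratio huge. If $\rho$ is huge but $t$ is bounded, then $t/\rho$ is tiny, its digits are large, and the gaps met there are short; Lemma P makes this precise.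

Under (3) the empty pair, with state $(\tau,r)$ and $\tau\in(-p,rb]$, is positive if $\tau>0$ and negative if $\tau\le0$.

## From positive to negative: following the digits of $t/\rho$

**Lemma P.** If $(w,v)$ is positive, then either (5) has a solution, or $(w,v)$ extends to a negative pair $(w',v')$ with $v'$ a proper extension of $v$.

**Step 1: find where $t/\rho$ leaves $B$.** Let $y_0=t/\rho\in(0,b]$, $y_l=T^l(y_0)$, and let $D_1,D_2,\ldots$ be the digits of $y_0$. If $y_{l-1}\le b$, then $D_l\ge k$: we have $\frac1{D_l}<y_{l-1}\le b\le\frac1{k-1}$.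

If $y_l\le b$ for all $l\ge0$, then all digits are at least $k$, so $y_0\in B$. In that case $c'=0\in C$ and $y'=y_0$ solve (6), and $c=g_w(0)$, $y=f_v(y_0)$ solve (5).

Otherwise let $i\ge1$ be minimal with $y_i>b$, and put $D=D_i$. Then $D_1,\ldots,D_i\ge k$. If $D=k$, then $y_{i-1}=f_k(y_i)>f_k(b)=b$, contradicting minimality. So $D\ge k+1$.

**Step 2: bound the ratio there.** Put $\rho_l=\rho\prod_{q\le l}\frac1{D_q(D_q-1)}$. We claim $\rho_i\le\lambda$.

If $\rho\le k(k+1)\lambda$, then $\rho_i\le\frac\rho{D(D-1)}\le\frac\rho{k(k+1)}\le\lambda$.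

If $t\le3$, use $y_{l-1}=\frac1{D_l}+\frac{y_l}{D_l(D_l-1)}$, which gives
$$\rho_{l-1}y_{l-1}=\frac{\rho_{l-1}}{D_l}+\rho_ly_l\ge\rho_ly_l.$$
Hence $\rho_{i-1}y_{i-1}\le\rho_0y_0=t\le3$. Since $y_{i-1}>\frac1D$,
$$\rho_i=\frac{\rho_{i-1}}{D(D-1)}<\frac{\rho_{i-1}y_{i-1}}{D-1}\le\frac3k\le1\le\lambda.$$

**Step 3: jump to the right.** Append $D_1,\ldots,D_{i-1}$ to $v$. By (8) and the identity in Step 2 the state becomes $(\rho_{i-1}y_{i-1},\rho_{i-1})$. Now append $D-1$ instead of $D$; this is allowed since $D-1\ge k$. Because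
$$y_{i-1}=\frac1D+\frac{y_i}{D(D-1)},\qquad\frac1{D-1}=\frac1D+\frac1{D(D-1)},$$
the new offset is $\rho_{i-1}\left(y_{i-1}-\frac1{D-1}\right)=-u_0$, where
$$u_0=\rho_i(1-y_i)\in\bigl[0,(1-b)\rho_i\bigr),$$
as $b<y_i\le1$. The new ratio is $\frac{\rho_{i-1}}{(D-1)(D-2)}=\rho_i\frac D{D-2}$.

**Step 4: zoom.** Let $n\ge0$ be maximal with $2^n\rho_i\le\lambda$; it exists by Step 2, and $2^n\rho_i>\frac\lambda2$. Append $n$ letters $2$ to $w$. The offset becomes $-u$ with
$$0\le u=2^nu_0<(1-b)\lambda=1-a=p,$$
where the strict inequality is $u_0<(1-b)\rho_i$ multiplied by $2^n$. The ratio becomes $2^n\rho_i\frac D{D-2}>\frac\lambda2\ge\frac12\ge\frac a{2b}$. The new pair is negative, and $v$ has been properly extended. $\square$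

## From negative to positive: following $u$ into a gap of $C$

**Lemma N.** If $(w,v)$ is negative, then it extends to a positive pair $(w',v)$ with $w'$ a proper extension of $w$ and with new offset at most $3$.

**Step 1: reduce to an inequality.** Let the state be $(-u,\rho)$ and put $u_0=u$. Appending a letter $c$ sends offset $-u_0$ to $-c(c-1)(u_0-e_c)=-g_c^{-1}(u_0)$, by (7). We claim it suffices to find $N\ge0$, letters $c_1,\ldots,c_N\in\{2,\ldots,j\}$ and $d\in\{2,\ldots,j-1\}$ such that, with $u_l=g_{c_l}^{-1}(u_{l-1})$ and $\rho'=\rho\prod_{l\le N}c_l(c_l-1)\ge\rho$,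
$$u_N\in[e_d,e_{d+1})\quad\text{and}\quad e_{d+1}-u_N\le\rho'b.\tag{9}$$
Indeed, appending $c_1,\ldots,c_N$ gives the state $(-u_N,\rho')$. Appending $d+1\le j$ then gives
$$t=d(d+1)(e_{d+1}-u_N)>0,\qquad\text{ratio } d(d+1)\rho'.$$
By (9), $t$ is at most $b$ times the new ratio. Also $t\le d(d+1)(e_{d+1}-e_d)=\frac{d+1}{d-1}\le3$. So the new pair is positive, and $w$ has grown by at least the letter $d+1$.

**Step 2: follow $u$.** As long as $u_l\in[0,p]$ lies in some $I_c$ from (4), put $c_{l+1}=c$ and $u_{l+1}=g_c^{-1}(u_l)\in[0,p]$. There are three outcomes.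

**Step 3: $u$ falls into a gap.** If some $u_l\in J_d$, stop with $N=l$. Then $u_N\in[e_d,e_{d+1})$ and
$$e_{d+1}-u_N<\frac a{d(d-1)}\le\frac a2\le\rho b\le\rho'b,$$
using $\rho\ge\frac a{2b}$. This is (9).

**Step 4: no gap, and only finitely many $c_l<j$.** If $c_l=j$ for all $l>l_0$, then $u_{l_0}=g_j^n(u_{l_0+n})$ for all $n$, with $u_{l_0+n}\in[0,p]$. Since $g_j$ is a contraction fixing $p$, letting $n\to\infty$ gives $u_{l_0}=p$. As $u_0=u<p$, not all $c_l$ equal $j$. Let $l$ be the last index with $d:=c_l<j$. Then $u_l=p$, so $u_{l-1}=g_d(p)=e_{d+1}-\frac a{d(d-1)}$. Take $N=l-1$. Then $u_N\in I_d\subset[e_d,e_{d+1})$ and $e_{d+1}-u_N=\frac a{d(d-1)}\le\frac a2\le\rho b\le\rho'b$, which is (9).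

**Step 5: no gap, and infinitely many $c_l<j$.** Since $\prod_{q<l}c_q(c_q-1)\ge2^{l-1}$, we may choose $l$ with $d:=c_l<j$ and $\rho\,b\prod_{q<l}c_q(c_q-1)\ge\frac12$. Take $N=l-1$. Then $u_N\in I_d\subset[e_d,e_{d+1})$ and $e_{d+1}-u_N\le\frac1{d(d-1)}\le\frac12\le\rho'b$, which is (9). $\square$

**Both lemmas on $s=\tfrac{14}{15}$** ($j=k=3$, $r=1$). Start at $(-\tfrac1{15},1)$, negative. The path of $u$ is
$$\tfrac1{15}\xrightarrow{\,2\,}\tfrac2{15}\xrightarrow{\,2\,}\tfrac4{15}\xrightarrow{\,2\,}\tfrac8{15}\xrightarrow{\,3\,}6\left(\tfrac8{15}-\tfrac12\right)=\tfrac15\xrightarrow{\,2\,}\tfrac25\in J_2.$$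
So $N=5$, $\rho'=2\cdot2\cdot2\cdot6\cdot2=96$ and $d=2$. Appending $3$ gives $t=6(\tfrac12-\tfrac25)=\tfrac35$ and ratio $576$.

Now Lemma P: $y_0=\frac{3/5}{576}=\frac1{960}\in\left(\frac1{961},\frac1{960}\right]$, so $D_1=961$ and $y_1=961-960=1>b$. Thus $i=1$, $D=961$, and we append $960$. The offset becomes $\tfrac35-\tfrac{576}{960}=0$ and the ratio $\tfrac{576}{960\cdot959}=\tfrac3{4795}$. Here $\rho_1=\tfrac{576}{961\cdot960}=\tfrac3{4805}$ and $\lambda=1$. Since $2^{10}\cdot\tfrac3{4805}\le1<2^{11}\cdot\tfrac3{4805}$, we append ten letters $2$ to $w$. The state is $(0,\tfrac{3072}{4795})$, negative because $\tfrac{3072}{4795}\ge\tfrac12$.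

As a check on the digits, with $w=2,2,2,3,2,3$ the constant is $\gamma=g_2^3g_3g_2g_3(0)=\tfrac18\cdot\tfrac{13}{24}=\tfrac{13}{192}$, and $\gamma-\tfrac1{15}=\tfrac1{960}=f_{960}(0)$. The construction continues from there. It does not stop here, since $\tfrac1{960}$ itself has digits $961,2,2,\ldots$ and is not in $B$.

## Alternation and convergence: sufficiency in Theorem B

**Step 1: alternate.** Start from the empty pair, which is positive or negative. Apply Lemma P to positive pairs and Lemma N to negative pairs. The lemmas take turns. If at some application of Lemma P equation (5) has a solution, we are done. Otherwise Lemma P properly extends $v$ infinitely often and Lemma N properly extends $w$ infinitely often. The words converge to infinite words over $\{k,k+1,\ldots\}$ and $\{2,\ldots,j\}$, which code points $y\in B$ and $c\in C$.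

**Step 2: check that the limit solves (5).** For each pair $(w,v)$ produced by Lemma N write $c=\gamma+\alpha c'$, $y=\delta+\beta y'$, where $c'\in C\subset[0,p]$ and $y'\in B\subset(0,1]$ are coded by the remaining letters. The offset $t=(\gamma+\tau-r\delta)/\alpha$ lies in $(0,3]$. Hence
$$|c+\tau-ry|\le|\gamma+\tau-r\delta|+\alpha p+r\beta\le(3+p)\alpha+r\beta.$$
Every appended letter multiplies $\alpha$ (respectively $\beta$) by a factor of at most $\tfrac12$, so $\alpha,\beta\to0$ along the construction. Therefore $c+\tau=ry$.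

So every $s\in(m_j,1+rm_k]$ lies in $L_{\le j}+rL_{\ge k}$. With (2), $L_{\le j}+rL_{\ge k}=(m_j,1+rm_k]$. Together with the necessity proved earlier, this completes Theorem B. $\blacksquare$

## Back to $r=1$: proof of Theorem A

**Step 1: $j\ge k\ge3$, by Theorem B.** Since $m_j\le m_k<1$, the scale $r=1$ satisfies (3):
$$\frac{m_j}{2m_k}\le\frac12\le1\le k(k+1)\frac{1-m_j}{1-m_k}.$$
So $L_{\le j}+L_{\ge k}=(m_j,1+m_k]$. This half-open interval has length $1+m_k-m_j\ge1$ and meets every class mod $1$. For $j=k$ it is $(m_k,1+m_k]$.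

**Step 2: $j\ge k=2$, directly.** Here $L_{\ge2}=(0,1]$ and $1\in L_{\le j}$, so the sum contains $(1,2]$, which meets every class mod $1$. For $j=2$ the sum is exactly $(1,2]=(m_2,1+m_2]$.

**Step 3: $j<k$, the converse.** By (2) the sum is contained in $(m_j,1+m_k]$, whose length $1-(m_j-m_k)$ is less than $1$ because $m_j>m_k$. So the sum does not meet every class mod $1$. $\blacksquare$

Thus $L_{\le k}+L_{\ge k}\equiv\mathbb R\bmod1$ for every $k\in\mathbb N\setminus\{1\}$. By Step 3 neither digit range can be shrunk: $L_{\le k-1}+L_{\ge k}$ (for $k\ge3$) and $L_{\le k}+L_{\ge k+1}$ both fail to cover $\mathbb R$ mod $1$.
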